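\title{Seshadri constants of abelian varieties and the gonality of curves}

\begin{abstract}
Let $(A,\theta)$ be a polarized complex abelian variety containing a curve of geometric genus $h$, gonality $c$ and $\theta$-degree $d$. We prove that the Seshadri constant satisfies $\varepsilon(\theta)\le cd/(c+h-1)$. The proof pulls $\theta$ back to $C\times C$ by the difference map $\delta$ and shows that $\delta^*\theta-\varepsilon(\theta)\Delta$ is nef. The same nef class gives the bound $\varepsilon(\theta)\le d/\sqrt h$ and an inequality for coverings of curves of any genus. Equality holds in the gonality bound for elliptic curves, for Jacobians of genus $2$, and for Jacobians of non-hyperelliptic curves of genus $4$ with two trigonal pencils.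
\end{abstract}

\section{The question and the results}\label{sec:intro}

We work over $\mathbb C$. Let $L$ be a line bundle on a projective variety $X$ and let $x\in X$. The \emph{Seshadri constant} of $L$ at $x$ is
\[
\varepsilon(L,x)=\inf\left\{\frac{(L\cdot D)}{\operatorname{mult}_x D}\ :\ D\subset X \text{ an irreducible curve through } x\right\}.
\]
It measures the smallest degree that a curve must spend per unit of multiplicity at $x$. On an abelian variety $A$ with an ample class $\theta$, translations act transitively and preserve numerical classes, so the constant does not depend on $x$. We write $\varepsilon(\theta)$ for it and compute it at the origin $0\in A$.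

A smooth curve $C\subset A$ of degree $d=(\theta\cdot C)$ can be translated through the origin, which gives $\varepsilon(\theta)\le d$. This bound ignores the group law, which turns one curve into many curves that are singular at the origin: the difference map $(x,y)\mapsto x-y$ sends the whole diagonal $\Delta\subset C\times C$ to $0$, so a curve in $C\times C$ that meets $\Delta$ many times has an image with many branches at $0$. A morphism $f\colon C\to\mathbb P^1$ of degree $c$ supplies such a curve, namely the closure of the set of pairs $x\ne y$ with $f(x)=f(y)$. It reaches the diagonal where two points of a fiber come together, that is, at the ramification points of $f$, and by Riemann--Hurwitz there are $2c+2h-2$ of these, counted with multiplicity, when $C$ has genus $h$. We will see that its degree is $2cd$. The ratio is $cd/(c+h-1)$, and it is smallest when $c$ is the \emph{gonality} of $C$, the least degree of a nonconstant morphism $C\to\mathbb P^1$. This suggests the following question, which comes from \cite{Alvarado}.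

\medskip
\noindent\emph{Let $C\subset A$ be a smooth curve of genus $h$, gonality $c$ and degree $d=(\theta\cdot C)$. Is $\varepsilon(\theta)\le cd/(c+h-1)$?}
\medskip

For a smooth hyperelliptic curve the inequality reads $\varepsilon(\theta)\le 2d/(h+1)$ and is known; see \cite{Alvarado}. We show that the answer is yes in general, and that $C$ may be the normalization of a singular curve. Throughout the paper the following is fixed.

\medskip
\noindent\textbf{Setting.} $A$ is an abelian variety, $\theta$ is an ample class on $A$, and $\varepsilon=\varepsilon(\theta)$. Further, $C$ is a smooth projective curve of genus $h$ and gonality $c$, the morphism $\varphi\colon C\to A$ is birational onto its image, and $d=\deg\varphi^*\theta=(\theta\cdot\varphi(C))$.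
\medskip

Every morphism $\mathbb P^1\to A$ lifts to the universal cover of $A$, a vector space, and is therefore constant. Hence $h\ge1$ and $c\ge2$.

\begin{theorem}\label{thm:A}
In the setting above, $\displaystyle \varepsilon(\theta)\le\frac{cd}{c+h-1}$.
\end{theorem}

Equivalently $h-1\le c\,(d/\varepsilon-1)$: on a fixed polarized abelian variety, the genus of a curve is bounded linearly in its degree once the gonality is fixed. The pencil $f$ enters the proof only through the existence of an effective divisor in a certain class on $C\times C$. Let $F_1$ and $F_2$ be the numerical classes of $\{x\}\times C$ and $C\times\{y\}$.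

\begin{theorem}\label{thm:B}
If $a\in\mathbb R$ and the class $a(F_1+F_2)-\Delta$ on $C\times C$ is pseudoeffective, then $\varepsilon(\theta)\le ad/(a+h-1)$. Consequently
\[
\varepsilon(\theta)\le d\cdot\min\left\{\frac{c}{c+h-1},\ \frac1{\sqrt h}\right\}.
\]
For $h\ge2$ one has $c/(c+h-1)\le 1/\sqrt h$ if and only if $(c-1)^2\le h$. So for $h\ge2$, equality in Theorem~\ref{thm:A} forces $c\le 1+\sqrt h$.
\end{theorem}

One can also replace $\mathbb P^1$ by any curve; a correction term then records how the sum of the points of a fiber moves in $A$.

\begin{theorem}\label{thm:C}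
Let $g\colon C\to B$ be a morphism of degree $k$ to a smooth projective curve of genus $b$, with ramification degree $R=2h-2-k(2b-2)$. Let $\psi\colon B\to A$ be the morphism $\psi(p)=\sum_{x\in g^{-1}(p)}\varphi(x)$, the points being counted with multiplicity, and let $e=\deg\psi^*\theta\ge0$. Then
\[
\varepsilon(\theta)\cdot R\le 2(kd-e).
\]
\end{theorem}

For $B=\mathbb P^1$ and $k=c$ the map $\psi$ is constant, so $e=0$, while $R=2c+2h-2$; this is Theorem~\ref{thm:A}. Finally, the bound is attained, and the one hypothesis on $\varphi$ is needed. A $g^1_3$ is a pencil of divisors of degree $3$.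

\begin{theorem}\label{thm:D}
Equality holds in Theorem~\ref{thm:A} in the following cases:
\begin{enumerate}
\item[(a)] $A=C$ is an elliptic curve with any polarization;
\item[(b)] $C$ has genus $2$ and lies in its principally polarized Jacobian, where $\varepsilon=4/3$;
\item[(c)] $C$ is non-hyperelliptic of genus $4$ with two distinct $g^1_3$'s and lies in its principally polarized Jacobian, where $c=3$ and $\varepsilon=2$.
\end{enumerate}
The hypothesis that $\varphi$ is birational onto its image cannot be dropped from Theorem~\ref{thm:A}.
\end{theorem}

Section~\ref{sec:tools} recalls the tools. Section~\ref{sec:two} treats $c=2$ by hand and proves (a) and (b). Section~\ref{sec:nef} proves the key fact, that one class on $C\times C$ is nef; Sections~\ref{sec:AB} and~\ref{sec:C} intersect it with effective divisors to obtain Theorems~\ref{thm:A}--\ref{thm:C}. Section~\ref{sec:four} proves (c), and Section~\ref{sec:bir} the last assertion of Theorem~\ref{thm:D}.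

\section{Degrees, multiplicities and the surface $C\times C$}\label{sec:tools}

\subsection*{Degree as a quadratic form}
Let $T$ be a smooth projective curve. Morphisms $T\to A$ form a group under pointwise addition, and we put $q(u)=\deg u^*\theta$. Write $A=V/\Lambda$ and let $\xi_1,\dots,\xi_{2r}$ be a basis of the translation-invariant real $1$-forms. The class $\theta$ is represented by a form $\sum a_{ij}\,\xi_i\wedge\xi_j$ with constant coefficients, and $(u+v)^*\xi_i=u^*\xi_i+v^*\xi_i$. Hence
\[
\langle u,v\rangle=\int_T\sum a_{ij}\,u^*\xi_i\wedge v^*\xi_j
\]
is additive in each variable, vanishes if $u$ or $v$ is constant, and satisfies $\langle u,u\rangle=q(u)$. Thus $q(u+a)=q(u)$ for a point $a\in A$ and $q(nu)=n^2q(u)$ for $n\in\mathbb Z$. Summing $q(u_i-u_j)=q(u_i)+q(u_j)-\langle u_i,u_j\rangle-\langle u_j,u_i\rangle$ over all pairs $(i,j)$ gives, for any $u_1,\dots,u_k$,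
\begin{equation}\label{eq:parallelogram}
\sum_{i,j}q(u_i-u_j)=2k\sum_i q(u_i)-2q\Big(\sum_i u_i\Big).
\end{equation}

\subsection*{Multiplicity counted on branches}
Let $z_1,\dots,z_r$ be linear coordinates on $V$, viewed as local coordinates at $0\in A$. For a nonconstant $u\colon T\to A$ and $p\in u^{-1}(0)$ put $\mu_p(u)=\min_i\operatorname{ord}_p(u^*z_i)\ge1$. If $\nu\colon\widetilde D\to D\subset A$ is the normalization of an irreducible curve through $0$, then $\operatorname{mult}_0D=\sum_{p\in\nu^{-1}(0)}\mu_p(\nu)$: the multiplicity of a curve is the sum of the multiplicities of its branches.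

\begin{lemma}\label{lem:mult}
Let $u\colon T\to A$ be nonconstant, of degree $m$ onto its image $D$, with $0\in D$. Then $q(u)=m(\theta\cdot D)$ and $\sum_{p\in u^{-1}(0)}\mu_p(u)=m\operatorname{mult}_0D$. In particular
\[
q(u)\ge\varepsilon\sum_{p\in u^{-1}(0)}\mu_p(u).
\]
\end{lemma}

\begin{proof}
Factor $u=\nu\circ v$ with $v\colon T\to\widetilde D$ of degree $m$. The first equality is the multiplicativity of degrees. If $e_p$ is the ramification index of $v$ at $p$, then $\mu_p(u)=e_p\,\mu_{v(p)}(\nu)$, and the indices $e_p$ over a given point of $\widetilde D$ add up to $m$; this gives the second equality. The inequality is $(\theta\cdot D)\ge\varepsilon\operatorname{mult}_0D$ multiplied by $m$.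
\end{proof}

The point of the lemma is that $m$ cancels: we never need to know the degree of $u$ onto its image. For lower bounds on $\varepsilon$ we use the companion fact. If $Y$ is an effective divisor on $A$ and $D\not\subset Y$ is an irreducible curve, both through $0$, then
\begin{equation}\label{eq:bezout}
(Y\cdot D)\ge\operatorname{mult}_0Y\cdot\operatorname{mult}_0D,
\end{equation}
because a local equation of $Y$ vanishes to order at least $\operatorname{mult}_0Y\cdot\mu_p(\nu)$ at each $p\in\nu^{-1}(0)$. For example, if $n\theta$ is very ample, a hyperplane section through $0$ not containing $D$ shows $n(\theta\cdot D)\ge\operatorname{mult}_0D$. So $\varepsilon\ge1/n>0$.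

\subsection*{The surface $C\times C$}
A real divisor class on a smooth projective surface is \emph{nef} if it has nonnegative intersection with every irreducible curve, and \emph{pseudoeffective} if it is a limit of nonnegative real combinations of classes of curves. By linearity and continuity, a nef class has nonnegative intersection with every pseudoeffective class. On $C\times C$, with projections $p_1,p_2$, the class $F_i$ is the pullback of a point under $p_i$, and
\begin{equation}\label{eq:int}
F_1^2=F_2^2=0,\qquad F_1\cdot F_2=1,\qquad F_i\cdot\Delta=1,\qquad \Delta^2=2-2h,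
\end{equation}
the last because the normal bundle of $\Delta\cong C$ is the tangent bundle $T_C$.

\subsection*{Jacobians}
These facts are needed only for Theorem~\ref{thm:D}. Let $J=\operatorname{Pic}^0(C)$ and fix $p_0\in C$. The Abel--Jacobi map $\varphi(x)=[x-p_0]$ is a closed embedding. The classes of effective divisors of degree $h-1$ form an irreducible divisor $W_{h-1}\subset\operatorname{Pic}^{h-1}(C)$. Its translates $W_{h-1}-M\subset J$, for $M\in \operatorname{Pic}^{h-1}(C)$, are the theta divisors, and their class $\theta$ is the principal polarization; it satisfies $\theta^h=h!$ and, by Poincar\'e's formula, $(\theta\cdot C)=h$. Riemann's singularity theorem says that $W_{h-1}$ has multiplicity $h^0(M)$ at $M$. Finally, let $\Theta$ be a theta divisor, let $t_a$ be translation by $a$, and put $\phi_\Theta(a)=t_a^*\mathcal O(\Theta)\otimes\mathcal O(-\Theta)\in\operatorname{Pic}^0(J)$. Then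
\begin{equation}\label{eq:BL}
\varphi^*\circ\phi_\Theta=-\operatorname{id}\colon J\to \operatorname{Pic}^0(C)=J;
\end{equation}
see \cite[\S 11.3]{BL}. In particular $\phi_\Theta$ is injective, so no nonzero translation maps $\Theta$ to itself.

\section{Gonality two}\label{sec:two}

Let $f\colon C\to\mathbb P^1$ have degree $2$, with covering involution $\iota$. By Riemann--Hurwitz $\iota$ has $2h+2$ fixed points. The pairs of points in a fiber of $f$ form the graph of $\iota$, and their differences give the morphism
\[
u\colon C\to A,\qquad u(x)=\varphi(x)-\varphi(\iota x).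
\]
The sum $\varphi(x)+\varphi(\iota x)$ depends only on $f(x)\in\mathbb P^1$, so it is a constant $a_0$. Therefore $u=2\varphi-a_0$ and $q(u)=4d>0$; in particular $u$ is not constant. It vanishes at the fixed points of $\iota$, so Lemma~\ref{lem:mult} gives $4d\ge\varepsilon(2h+2)$, that is, $\varepsilon\le 2d/(h+1)$. This is Theorem~\ref{thm:A} for $c=2$. The two smallest genera give equality.

\begin{proof}[Proof of Theorem~\ref{thm:D}(a)]
The only irreducible curve on $A=C$ is $A$ itself, so $\varepsilon=\deg\theta=d$. With $c=2$ and $h=1$ the bound is $2d/2=d$.
\end{proof}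

\begin{proof}[Proof of Theorem~\ref{thm:D}(b)]
A curve of genus $2$ has $c=2$, the map $f$ being given by the canonical class $K$, and $d=2$. So the bound is $4/3$. Take for $p_0$ a fixed point of $\iota$, so that $2p_0\sim K$ and $a_0=0$. Then $u=[2]\circ\varphi$, where $[2]$ is multiplication by $2$, and $u(x)=[2x-K]$. Let $D=u(C)$. We identify $C$ with $\varphi(C)=W_1-p_0$, a theta divisor.

If $u(x)=u(y)$ with $x\ne y$, then $h^0(2x)\ge2$, so $2x\sim K\sim 2y$ by Riemann--Roch and both points are among the six fixed points of $\iota$. Hence $u$ is birational onto $D$ and $u^{-1}(0)$ consists of these six points. Since $[2]$ is \'etale and $\varphi$ is an embedding, $u$ is an immersion, so $\mu_p(u)=1$ at each of them. By Lemma~\ref{lem:mult},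
\[
\operatorname{mult}_0D=6,\qquad(\theta\cdot D)=4d=8,\qquad \frac{(\theta\cdot D)}{\operatorname{mult}_0D}=\frac43 .
\]
It remains to see that no other curve does better, and for this we use $D$ as a divisor on the surface $J$. The divisor $[2]^*D$ is reduced because $[2]$ is \'etale, and its support is the union of the translates $C+\eta$ by the $16$ points $\eta$ with $2\eta=0$. These translates are distinct, so $[2]^*D\equiv16\,\theta$. On the other hand $[2]^*\xi_i=2\xi_i$, so $[2]^*$ is multiplication by $4$ on $H^2(J,\mathbb R)$. Thus $D\equiv4\theta$. For an irreducible curve $D_1\neq D$ through $0$, inequality \eqref{eq:bezout} gives $4(\theta\cdot D_1)\ge6\operatorname{mult}_0D_1$, a ratio of at least $3/2>4/3$. Hence $\varepsilon=4/3$.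
\end{proof}

For $c\ge3$ there is no involution and no formula like $u=2\varphi-a_0$. The curve of pairs may be singular and reducible, its degree must be found in another way, and it is no longer automatic that the difference map does not contract one of its components to the origin. The remedy is to prove the inequality of Lemma~\ref{lem:mult} for \emph{every} irreducible curve on $C\times C$, in a form that is linear in the curve. It then applies to any effective divisor of which only the class is known.

\section{A nef class on $C\times C$}\label{sec:nef}

Let
\[
\delta\colon C\times C\to A,\qquad \delta(x,y)=\varphi(x)-\varphi(y).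
\]
On a fiber of a projection, $\delta$ is $\pm\varphi$ plus a constant, and $\delta(\Delta)=\{0\}$. Since $q(\pm\varphi+a)=d$,
\begin{equation}\label{eq:delta}
\delta^*\theta\cdot F_1=\delta^*\theta\cdot F_2=d,\qquad \delta^*\theta\cdot\Delta=0.
\end{equation}
The next lemma translates multiplicity at $0$ into intersection with $\Delta$.

\begin{lemma}\label{lem:transfer}
Let $G\neq\Delta$ be an irreducible curve on $C\times C$ whose image $D=\delta(G)$ is a curve through $0$, and let $m$ be the degree of $G\to D$. Then
\[
\delta^*\theta\cdot G=m(\theta\cdot D),\qquad G\cdot\Delta\le m\operatorname{mult}_0D,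
\]
and the inequality is an equality if $\varphi$ is a closed embedding.
\end{lemma}

\begin{proof}
Let $\nu\colon\widetilde G\to G$ be the normalization and $u=\delta\circ\nu$. By Lemma~\ref{lem:mult}, the first equality holds and $m\operatorname{mult}_0D=\sum_{p\in u^{-1}(0)}\mu_p(u)$. On the other side, $G\cdot\Delta=\sum_{p\in\nu^{-1}(\Delta)}\operatorname{ord}_p(\nu^*\Delta)$, and $\nu^{-1}(\Delta)\subset u^{-1}(0)$.

Fix $p$ with $\nu(p)=(x_0,x_0)$. Choose a local coordinate on $C$ centered at $x_0$, call it $s$ on the first factor and $s'$ on the second, and lift $\varphi$ locally to $(\varphi_1,\dots,\varphi_r)$ with values in $V$. Then $\Delta$ has equation $s-s'=0$ and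
\[
\delta^*z_i=\varphi_i(s)-\varphi_i(s')=(s-s')\,w_i(s,s'),\qquad w_i(0,0)=\varphi_i'(0),
\]
with $w_i$ holomorphic. Hence $\mu_p(u)\ge\operatorname{ord}_p(\nu^*\Delta)$, and summing over $p$ gives the inequality. If $\varphi$ is a closed embedding, then $\delta^{-1}(0)=\Delta$ because $\varphi$ is injective, so the two sums run over the same points; and some $\varphi_i'(0)$ is nonzero because $\varphi$ is an immersion, so $\mu_p(u)=\operatorname{ord}_p(\nu^*\Delta)$.
\end{proof}

\begin{proposition}\label{prop:nef}
The class $N=\delta^*\theta-\varepsilon\Delta$ on $C\times C$ is nef.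
\end{proposition}

\begin{proof}
Let $G\subset C\times C$ be an irreducible curve. If $G=\Delta$, then $N\cdot\Delta=\varepsilon(2h-2)\ge0$ by \eqref{eq:int} and \eqref{eq:delta}, since $h\ge1$. If $G\cap\Delta=\emptyset$, then $N\cdot G=\delta^*\theta\cdot G\ge0$, since $\theta$ is ample.

Let now $G\ne\Delta$ meet $\Delta$, so that $0\in\delta(G)$. We claim that $\delta(G)$ is not a point; this is the only place where birationality of $\varphi$ is used. There is a finite set $Z\subset C$ with $\varphi^{-1}(\varphi(x))=\{x\}$ for all $x\notin Z$. Suppose $\delta(G)=\{0\}$, so $\varphi(x)=\varphi(y)$ for all $(x,y)\in G$. A point $(x,y)\in G$ with $x\notin Z$ then lies in the finite set $G\cap\Delta$. So $p_1(G)$ is finite, $G=\{x\}\times C$ for some $x$, and $\varphi$ is constant, a contradiction.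

Thus $D=\delta(G)$ is an irreducible curve through $0$, and Lemma~\ref{lem:transfer} with the definition of $\varepsilon$ gives
\[
\delta^*\theta\cdot G=m(\theta\cdot D)\ge\varepsilon\, m\operatorname{mult}_0D\ge\varepsilon\,(G\cdot\Delta).\qedhere
\]
\end{proof}

\section{Pencils and pseudoeffective classes}\label{sec:AB}

Every effective divisor on $C\times C$ now yields an inequality for $\varepsilon$. We first test $N$ on the classes $M_a=a(F_1+F_2)-\Delta$. From \eqref{eq:int} and \eqref{eq:delta},
\begin{equation}\label{eq:NMa}
\delta^*\theta\cdot M_a=2ad,\qquad \Delta\cdot M_a=2a+2h-2,\qquad N\cdot M_a=2ad-2\varepsilon(a+h-1).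
\end{equation}

\begin{lemma}\label{lem:Gamma}
Let $f\colon C\to\mathbb P^1$ have degree $a$. Then $\Gamma_f=(f\times f)^*\Delta_{\mathbb P^1}-\Delta$ is an effective divisor of class $M_a$, and its points off $\Delta$ are the pairs $(x,y)$ with $x\ne y$ and $f(x)=f(y)$.
\end{lemma}

\begin{proof}
The diagonal of $\mathbb P^1\times\mathbb P^1$ has equation $s_0t_1-s_1t_0=0$, of bidegree $(1,1)$, so it is linearly equivalent to the sum of one fiber of each projection. Its pullback is an effective divisor of class $a(F_1+F_2)$ supported on $\{f(x)=f(y)\}$, a set that contains $\Delta$.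
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Choose $f$ of degree $c$. Since $N$ is nef and $\Gamma_f$ is effective of class $M_c$, \eqref{eq:NMa} gives $0\le 2cd-2\varepsilon(c+h-1)$. Divide by $2(c+h-1)>0$.
\end{proof}

The numbers $2cd$ and $2c+2h-2$ in \eqref{eq:NMa} are the degree and the ramification count announced in Section~\ref{sec:intro}; for $c=2$ they are the numbers $4d$ and $2h+2$ of Section~\ref{sec:two}. Since
\begin{equation}\label{eq:mono}
\frac{a}{a+h-1}=1-\frac{h-1}{a+h-1}
\end{equation}
is nondecreasing in $a>0$, and strictly increasing if $h\ge2$, the best bound of this type comes from the smallest $a$ for which $M_a$ is pseudoeffective. Riemann--Roch provides such an $a$ on every curve, whatever its gonality.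

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Suppose $M_a$ is pseudoeffective. The class $F_1$ is nef, so $0\le M_a\cdot F_1=a-1$ and $a+h-1>0$. From $N\cdot M_a\ge0$ and \eqref{eq:NMa} we get $\varepsilon\le ad/(a+h-1)$.

Next we show that $M_a$ is pseudoeffective for $a=1+\sqrt h$. The class $H=F_1+F_2$ is ample, and
\begin{equation}\label{eq:Msq}
M_a^2=2a^2-4a+2-2h=2\big((a-1)^2-h\big),\qquad M_a\cdot H=2a-2 .
\end{equation}
Both numbers are positive for $a>1+\sqrt h$. Let such an $a$ be rational and let $M$ be a divisor whose class is a positive integral multiple of $M_a$. With $K_S$ the canonical divisor of $S=C\times C$, Riemann--Roch and Serre duality give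
\[
h^0(nM)+h^0(K_S-nM)\ge\chi(\mathcal O_S)+\tfrac12\,nM\cdot(nM-K_S),
\]
and the right side tends to infinity because $M^2>0$. For large $n$ we have $(K_S-nM)\cdot H<0$, so $h^0(K_S-nM)=0$ and $nM$ is effective. Letting $a$ decrease to $1+\sqrt h$ shows that $M_{1+\sqrt h}$ is pseudoeffective. The first part gives
\[
\varepsilon\le\frac{(1+\sqrt h)\,d}{\sqrt h+h}=\frac{d}{\sqrt h},
\]
and together with Theorem~\ref{thm:A} we obtain the minimum. For $h\ge2$ the function \eqref{eq:mono} is strictly increasing with value $1/\sqrt h$ at $1+\sqrt h$, so $c/(c+h-1)\le1/\sqrt h$ if and only if $c\le1+\sqrt h$, that is, $(c-1)^2\le h$. If equality holds in Theorem~\ref{thm:A}, then $cd/(c+h-1)=\varepsilon\le d/\sqrt h$, so $c\le1+\sqrt h$.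
\end{proof}

\section{Coverings of a curve of arbitrary genus}\label{sec:C}

Let $g\colon C\to B$, $k$, $b$, $R$, $\psi$, $e$ be as in Theorem~\ref{thm:C}. The test divisor is again the curve of pairs in a fiber, but for $b>0$ the diagonal of $B\times B$ is not a sum of fibers, and \eqref{eq:delta} no longer computes the degree. For $k=2$, with covering involution $\tau$, the pairs are parametrized by $C$ itself. Applying \eqref{eq:parallelogram} to $\varphi$ and $\varphi\circ\tau$, whose sum is $\psi\circ g$, gives $2q(\varphi-\varphi\tau)=4(d+d)-2\cdot 2e$, so the degree is $4d-2e$. In general the points of a fiber cannot be labeled over $B$, and we pass to a covering of $B$ over which they can.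

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $W=(g\times g)^*\Delta_B$, an effective divisor supported on $\{g(x)=g(y)\}$. It contains $\Delta$, so $W-\Delta$ is effective. On $\Delta\cong C$ the map $g\times g$ is $g\colon C\to B\cong\Delta_B$, and $\mathcal O(\Delta_B)$ restricts to $T_B$ on $\Delta_B$. Hence $W\cdot\Delta=\deg g^*T_B=k(2-2b)$ and
\[
(W-\Delta)\cdot\Delta=k(2-2b)+2h-2=R.
\]

The divisor $W$ is reduced. Indeed, the map $W\to B$, $(x,y)\mapsto g(x)$, has finite fibers, so every component of $W$ contains a point $(x,y)$ over a point $p$ that is not a branch point of $g$. A local coordinate $z$ at $p$ pulls back to local coordinates $s$ at $x$ and $s'$ at $y$, and the equation of $W$ at $(x,y)$ is $s-s'=0$.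

We claim that $\delta^*\theta\cdot W=2kd-2e$. Let $\pi\colon T\to B$ be the Galois closure of $g$, of degree $n$. There are exactly $k$ embeddings of $\mathbb C(C)$ into $\mathbb C(T)$ over $\mathbb C(B)$. They correspond to distinct morphisms $s_1,\dots,s_k\colon T\to C$ with $g\circ s_i=\pi$, each of degree $n/k$. Two distinct morphisms agree at finitely many points, so for general $t\in T$ the points $s_1(t),\dots,s_k(t)$ are distinct, and they are all the points of $g^{-1}(\pi(t))$. Consider the cycle $\sum_{i,j}(s_i,s_j)_*[T]$, which is supported on $W$. The coefficient of a component of $W$ is the number of triples $(i,j,t)$ with $(s_i(t),s_j(t))=(x,y)$, for a general point $(x,y)$ of that component. Here $t$ must be one of the $n$ points over $g(x)$, and each such $t$ determines $i$ and $j$ uniquely. Since $W$ is reduced,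
\[
\sum_{i,j}(s_i,s_j)_*[T]=n[W].
\]
Put $u_i=\varphi\circ s_i$. Then $q(u_i)=dn/k$. The morphisms $\sum_iu_i$ and $\psi\circ\pi$ agree at general points, hence everywhere, so $q(\sum_iu_i)=ne$. As $\delta\circ(s_i,s_j)=u_i-u_j$, the projection formula and \eqref{eq:parallelogram} give
\[
n\,\delta^*\theta\cdot W=\sum_{i,j}q(u_i-u_j)=2k\cdot k\cdot\frac{dn}{k}-2ne=n(2kd-2e),
\]
which proves the claim. By Proposition~\ref{prop:nef} and $\delta^*\theta\cdot\Delta=0$,
\[
0\le N\cdot(W-\Delta)=2(kd-e)-\varepsilon R.\qedhere
\]
\end{proof}

\section{Equality in genus four}\label{sec:four}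

To prove equality we must bound the ratio from below for \emph{all} curves through $0$ in a fourfold. The plan is to use two theta divisors with a double point at $0$. They control every curve outside their intersection; the intersection turns out to be the surface $\delta(C\times C)$; and curves on that surface are controlled on $C\times C$, where Lemma~\ref{lem:transfer} is an equality. We need the class of $\delta^*\theta$ itself, not only the numbers \eqref{eq:delta}.

\begin{lemma}\label{lem:class}
For the Abel--Jacobi embedding of $C$ in its principally polarized Jacobian,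
\[
\delta^*\theta\equiv(h-1)(F_1+F_2)+\Delta .
\]
\end{lemma}

\begin{proof}
Let $\Theta$ be a theta divisor and $Q=\varphi^*\mathcal O(\Theta)$, of degree $h$. On $C\times\{y\}$ the map $\delta$ is $t_{-\varphi(y)}\circ\varphi$, so by \eqref{eq:BL}
\[
\delta^*\mathcal O(\Theta)|_{C\times\{y\}}=Q\otimes\varphi^*\phi_\Theta(-\varphi(y))=Q\otimes\mathcal O(y-p_0).
\]
The bundle $p_1^*(Q(-p_0))\otimes\mathcal O(\Delta)$ has the same restriction for every $y$. By the seesaw principle, a line bundle on $C\times C$ that is trivial on every $C\times\{y\}$ is pulled back by $p_2$. Hence $\delta^*\theta\equiv(h-1)F_1+\Delta+\lambda F_2$ for some integer $\lambda$. Intersecting with $F_1$ gives $h=1+\lambda$.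
\end{proof}

As a check, the class has intersection $2(h-1)+2-2h=0$ with $\Delta$, as \eqref{eq:delta} requires.

Let now $C$ be non-hyperelliptic of genus $4$. Then $h^0(M)\le1$ for every line bundle $M$ of degree $2$, since a pencil of degree $2$ would give a map to $\mathbb P^1$ of degree at most $2$. Let $L$ be a line bundle of degree $3$ with $h^0(L)\ge2$. For every point $y$ we have $1\le h^0(L)-1\le h^0(L-y)\le 1$. So $h^0(L)=2$, the pencil $|L|$ has no base point, and it defines a morphism $f_L\colon C\to\mathbb P^1$ of degree $3$. Two distinct $g^1_3$'s are therefore two non-isomorphic such bundles $L$ and $L'$.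

\begin{example}
Let $C$ be a smooth curve of bidegree $(3,3)$ on $\mathbb P^1\times\mathbb P^1$, that is, a smooth intersection of a smooth quadric and a cubic in $\mathbb P^3$. By adjunction $K_C=\mathcal O(1,1)|_C$ is very ample of degree $6$, so $C$ is non-hyperelliptic of genus $4$. The two projections define $L$ and $L'$. If these were isomorphic, then, as $h^0(L)=2$, the projections would differ by an automorphism of $\mathbb P^1$ and $C$ would lie in its graph, a rational curve.
\end{example}

On the quadric, two distinct points cannot lie on a line of each ruling. The next lemma is the intrinsic form of this remark.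

\begin{lemma}\label{lem:disjoint}
There is no pair $x\neq y$ with $f_L(x)=f_L(y)$ and $f_{L'}(x)=f_{L'}(y)$.
\end{lemma}

\begin{proof}
Otherwise, after composing with automorphisms of $\mathbb P^1$, the maps $f_L$ and $f_{L'}$ are rational functions with polar divisors $x+y+z\in|L|$ and $x+y+z'\in|L'|$. The functions $1,f_L,f_{L'}$ are linearly independent, since a relation would force the polar divisors to coincide and $L\cong L'$. They are sections of $M=\mathcal O(x+y+z+z')$, so $h^0(M)\ge3$. Riemann--Roch gives $h^0(K_C-M)=h^0(M)-1\ge2$, while $\deg(K_C-M)=2$. This is impossible.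
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:D}(c)]
Here $c=3$ and $d=h=4$, so Theorem~\ref{thm:A} gives $\varepsilon\le12/6=2$. Let $D\subset J$ be an irreducible curve through $0$. We show $(\theta\cdot D)\ge2\operatorname{mult}_0D$.

\emph{Step 1: two singular theta divisors.} Let $Y=W_3-L$ and $Y'=W_3-L'$. By Riemann's singularity theorem both have multiplicity $2$ at $0$. If $D\not\subset Y$ or $D\not\subset Y'$, then \eqref{eq:bezout} gives the claim. So assume $D\subset Y\cap Y'$.

\emph{Step 2: $Y\cap Y'=\Sigma$, where $\Sigma=\delta(C\times C)$.} Note that $\delta(x,y)=[x-y]$. Since $L-y$ is effective, $L+x-y\in W_3$, so $\Sigma\subset Y$; the same argument with $L'$ gives $\Sigma\subset Y'$. If $x-y\sim x'-y'$ with $x\ne y$, then $x+y'\sim x'+y$; these divisors of degree $2$ do not move, so they are equal, and $x=x'$, $y=y'$. Thus $\delta$ is injective off $\Delta$, the image $\Sigma$ is an irreducible surface, and $\delta$ is birational onto it. By the projection formula, Lemma~\ref{lem:class} and \eqref{eq:int},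
\[
(\theta^2\cdot\Sigma)=\big(3(F_1+F_2)+\Delta\big)^2=18+12-6=24 .
\]
The divisors $Y$ and $Y'$ are irreducible, and they are distinct because $Y'$ is the translate of $Y$ by $L-L'\neq0$. So all components of $Y\cap Y'$ are surfaces, they occur with positive coefficients in the cycle $Y\cdot Y'$, and this cycle has degree $(\theta^2\cdot Y\cdot Y')=\theta^4=24$. The component $\Sigma$ already accounts for the full degree, and any other component would contribute a positive amount because $\theta$ is ample. Hence $Y\cap Y'=\Sigma$ and $D\subset\Sigma$.

\emph{Step 3: curves on $\Sigma$.} The set $\delta^{-1}(D\setminus\{0\})$ maps bijectively onto $D\setminus\{0\}$, so its closure contains an irreducible curve $G\ne\Delta$ with $\delta(G)=D$, and $G\to D$ has degree $1$. As $\varphi$ is an embedding, Lemmas~\ref{lem:transfer} and~\ref{lem:class} give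
\[
(\theta\cdot D)-2\operatorname{mult}_0D=(\delta^*\theta-2\Delta)\cdot G=\big(3(F_1+F_2)-\Delta\big)\cdot G=M_3\cdot G .
\]
By Lemma~\ref{lem:Gamma}, the class $M_3$ is represented by both effective divisors $\Gamma_{f_L}$ and $\Gamma_{f_{L'}}$. By Lemma~\ref{lem:disjoint} they have no common point off $\Delta$, whereas $G$ has points off $\Delta$. So $G$ is not a component of at least one of them, and $M_3\cdot G\ge0$. Hence $\varepsilon\geq 2$, and $\varepsilon=2$.
\end{proof}

The assumption $L\not\cong L'$ was used twice: to make $Y\cap Y'$ a surface and to move the divisor $\Gamma_{f_L}$ away from $G$. This example lies on the boundary $c=1+\sqrt h$ of Theorem~\ref{thm:B}: both bounds there equal $2$, in accordance with $M_3^2=0$ in \eqref{eq:Msq}.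

\section{Maps that are not birational onto their image}\label{sec:bir}

We finish the proof of Theorem~\ref{thm:D}. If $\varphi$ may have higher degree onto a fixed image, the genus of $C$ can grow while $d$ and $c$ stay bounded.

Let $B\subset A$ be an elliptic curve, $d'=(\theta\cdot B)$, and let $h\ge2$. Choose a reduced divisor $\beta$ of degree $2h-2$ on $B$, cut out by a section $\sigma$, and a line bundle $\eta$ with $\eta^{\otimes2}\cong\mathcal O(\beta)$. The curve $C=\{w^2=\sigma\}$ in the total space of $\eta$ is a smooth connected double cover of $B$ branched along $\beta$, of genus $h$ by Riemann--Hurwitz. Let $\varphi\colon C\to B\subset A$ be the composite. Then $d=\deg\varphi^*\theta=2d'$, and composing with a degree $2$ map $B\to\mathbb P^1$ shows $c\le4$. By the monotonicity of \eqref{eq:mono},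
\[
\frac{cd}{c+h-1}\le\frac{8d'}{h+3},
\]
which tends to $0$ as $h\to\infty$, while $\varepsilon(\theta)>0$ does not depend on $C$. So the inequality of Theorem~\ref{thm:A} fails for large $h$. For $A=B$ we have $\varepsilon=d'$, and it fails as soon as $h\ge6$.

What breaks is Proposition~\ref{prop:nef}. The graph $G_\tau$ of the covering involution $\tau$ is contracted to $0$ by $\delta$, and it meets $\Delta$ at the $2h-2$ fixed points of $\tau$, transversally because $\tau$ has derivative $-1$ there. Hence $N\cdot G_\tau=-\varepsilon(2h-2)<0$.

\begin{thebibliography}{9}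

\bibitem{Alvarado}
Nelson Alvarado, \emph{Seshadri constants and hyperelliptic curves on abelian varieties}, arXiv:2606.09418 (2026).

\bibitem{BL}
Birkenhake and Lange, \emph{Complex Abelian Varieties}.

\end{thebibliography}
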